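\title{Universal graphs for parity are not polynomial in tree width two or clique width two}

\begin{abstract}
A directed graph whose vertices carry priorities in $\{1,\dots,d\}$ satisfies parity if, on every infinite path, the largest priority seen infinitely often is even. A universal graph for a class of graphs satisfies parity and receives a priority-preserving homomorphism from every member of the class that has at most $n$ vertices and satisfies parity. We show that for every $k\ge 2$ neither the graphs of tree width at most $k$ nor the graphs of directed clique width at most $k$ have universal graphs of size polynomial in $n$ and $d$, while for $k\le 1$ size $nd$ suffices. The proof encodes every ordered tree in a cactus and in a directed cograph, and shows that the strongly connected components of a graph universal for either family form a universal tree. Universal graphs for width two are therefore nearly as large as universal graphs for all graphs.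
\end{abstract}

\section{The question and the answer}\label{sec:intro}

\subsection*{Universal graphs}
We write $[a,b]$ for the set of integers between $a$ and $b$, and $\log$ for the logarithm to base $2$. Fix $d\ge 1$. A \emph{graph} is a triple $G=(V,E,\pi)$, where $V$ is a finite set, $E\subseteq V\times V$ is a set of directed edges (loops are allowed), and $\pi\colon V\to[1,d]$ is a \emph{priority function}. We write $v\to w$ for $(v,w)\in E$. An infinite path is a sequence $v_0\to v_1\to v_2\to\cdots$, in which vertices may repeat. Let $\mathrm{Parity}_d$ be the set of infinite sequences over $[1,d]$ in which the largest priority occurring infinitely often is even. The graph $G$ \emph{satisfies $\mathrm{Parity}_d$} if $\pi(v_0)\pi(v_1)\pi(v_2)\cdots\in\mathrm{Parity}_d$ for every infinite path of $G$. The number $d$ only bounds the priorities, so we often say that $G$ \emph{satisfies parity}.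

A \emph{homomorphism} from $G$ to $G'=(V',E',\pi')$ is a map $\phi\colon V\to V'$ such that $\pi'(\phi(v))=\pi(v)$ for all $v$ and such that $v\to w$ implies $\phi(v)\to\phi(w)$. It sends an infinite path to an infinite path with the same priorities. Hence, if $G'$ satisfies parity, a homomorphism $G\to G'$ is a certificate, checkable edge by edge, that $G$ satisfies parity. A universal graph is a single target in which every small graph has such a certificate.

\begin{definition}\label{def:universal}
Let $\mathcal C$ be a class of graphs. A graph $\mathcal U$, not required to be in $\mathcal C$, is \emph{$(n,\mathrm{Parity}_d)$-universal for $\mathcal C$} if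
\begin{itemize}
\item[(i)] $\mathcal U$ satisfies $\mathrm{Parity}_d$, and
\item[(ii)] every graph in $\mathcal C$ with at most $n$ vertices that satisfies $\mathrm{Parity}_d$ has a homomorphism into $\mathcal U$.
\end{itemize}
The \emph{size} $|\mathcal U|$ is the number of vertices. Let $s_{\mathcal C}(n,d)$ be the least size of such a graph, and write $s_{\mathrm{all}}(n,d)$ when $\mathcal C$ is the class of all graphs.
\end{definition}

Condition (i) is what makes $\mathcal U$ large: without it, the graph on $[1,d]$ with $\pi(p)=p$ and all $d^2$ edges would do. Universal graphs exist, since the disjoint union of all graphs with vertex set contained in $[1,n]$ that satisfy $\mathrm{Parity}_d$ is one. A graph universal for a class is universal for every subclass, so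
\begin{equation}\label{eq:monotone}
\mathcal C\subseteq\mathcal C'\quad\Longrightarrow\quad s_{\mathcal C}(n,d)\le s_{\mathcal C'}(n,d).
\end{equation}
For the class of all graphs the smallest universal graphs are known to have quasipolynomial size. In particular $s_{\mathrm{all}}(n,d)$ is not bounded by any polynomial in $n$ and $d$; it is superpolynomial in $n$ when, for example, $d$ is of order $(\log n)^2$.

\subsection*{Two width measures}
A \emph{tree decomposition} of an undirected graph is a tree whose nodes carry sets of vertices, called bags, such that every vertex lies in some bag, the two ends of every edge lie in a common bag, and the nodes whose bags contain a given vertex form a connected subtree. Its width is the largest size of a bag minus one, and the \emph{tree width} of the graph is the least width of a tree decomposition. Tree width $0$ means no edges, tree width at most $1$ means a forest, and tree width does not increase on passing to a subgraph. Let $\mathcal T_k$ be the class of graphs $(V,E,\pi)$ whose underlying undirected graph, obtained by forgetting loops and directions, has tree width at most $k$.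

A directed graph has \emph{clique width} at most $k$ if it can be built from single vertices, each carrying one of $k$ labels, by three operations: disjoint union; relabeling all vertices of label $i$ to label $j$; and, for $i\ne j$, adding all directed edges from vertices of label $i$ to vertices of label $j$. These operations never create loops. Let $\mathcal K_k$ be the class of graphs $(V,E,\pi)$ such that $(V,E)$ has clique width at most $k$. The labels are unrelated to the priorities. Both classes grow with $k$.

Unlike $\mathcal T_k$, the class $\mathcal K_k$ is not closed under subgraphs. Every loopless graph is a subgraph of a complete loopless graph, and the latter has clique width at most $2$: add the vertices one at a time with label $2$, join labels $1$ and $2$ in both directions, and relabel $2$ to $1$. We consider the class $\mathcal K_k$ itself. By \eqref{eq:monotone}, a lower bound for it is also a lower bound for the class of its subgraphs.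

\subsection*{The question}
In a parity game, two players move a token along the edges of a graph, each vertex being controlled by one of them, and the first player wins if the sequence of priorities lies in $\mathrm{Parity}_d$. Solving parity games over graphs of bounded tree width or bounded clique width is known to be polynomial (Obdr\v{z}\'alek). Colcombet, Fijalkow, Gawrychowski and Ohlmann~\cite{CFGO} asked whether these classes have universal graphs of polynomial size.

\begin{quote}
\emph{Is there, for every fixed $k$, a polynomial $p_k$, whose degree may depend on $k$, such that $s_{\mathcal T_k}(n,d)\le p_k(n,d)$ for all $n,d\ge1$? And with $\mathcal K_k$ in place of $\mathcal T_k$?}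
\end{quote}

One would guess yes: the games are tractable, and for forests $nd$ vertices suffice (Theorem~\ref{thm:small}). The answer is no in both cases, already for $k=2$. This does not conflict with Obdr\v{z}\'alek's algorithms; it says that these tractability results cannot be obtained through universal graphs of polynomial size.

\subsection*{Universal trees}
The bounds are expressed by a quantity about trees. An \emph{ordered tree of height $0$} is a single node. An \emph{ordered tree of height $h\ge1$} is a nonempty finite sequence $T=(T_1,\dots,T_m)$ of ordered trees of height $h-1$, the subtrees at the children of the root. All leaves are at depth $h$, and $|T|$ denotes the number of leaves. For trees $T$ and $T'$ of the same height, $T$ \emph{embeds} in $T'$, written $T\hookrightarrow T'$, if the height is $0$, or if there are indices $i_1<\dots<i_m$ with $T_j\hookrightarrow T'_{i_j}$ for all $j$. A tree of height $h$ is \emph{$(\ell,h)$-universal} if every ordered tree of height $h$ with at most $\ell$ leaves embeds in it. For $\ell\ge1$, let $g(\ell,h)$ be the least number of leaves of an $(\ell,h)$-universal tree. It is nondecreasing in $\ell$, and $g(\ell,h)\le\ell^h$ because the complete $\ell$-ary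 tree is universal.

We have $g(\ell,0)=1$ and $g(\ell,1)=\ell$. For height $2$, describe a tree by the numbers of leaves below the children of the root. A $(3,2)$-universal tree contains $(3)$ and $(1,1,1)$, so it has three children, one of them with three leaves, and at least $5$ leaves in all. The tree $(1,3,1)$ also contains $(1,2)$ and $(2,1)$, hence all trees with at most three leaves. So $g(3,2)=5$.

\subsection*{Results}

\begin{theorem}\label{thm:main}
Let $k\ge2$ and $n,d\ge1$, and put $\ell=\lfloor (n+2)/3\rfloor$ and $h=\lceil d/2\rceil$. Then
\[
s_{\mathcal T_k}(n,d),\ s_{\mathcal K_k}(n,d)\ \ge\ g(\ell,h)\ \ge\ \binom{\lfloor\log \ell\rfloor+h-1}{\lfloor\log \ell\rfloor}.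
\]
In particular, for $n=3\cdot2^L$ and $d=2L^2+2$ with $L\ge1$, both are at least $(L+1)^L$. Hence for no $k\ge2$ does a polynomial $p_k$ exist, neither for $\mathcal T_k$ nor for $\mathcal K_k$.
\end{theorem}

\begin{theorem}\label{thm:small}
For all $n,d\ge1$,
\[
n\lceil d/2\rceil\le s_{\mathcal T_1}(n,d)\le nd,\qquad s_{\mathcal T_0}(n,d)\le s_{\mathcal T_1}(n,d),\qquad s_{\mathcal K_1}(n,d)=d .
\]
Universal graphs of polynomial size exist for $\mathcal T_k$ if and only if $k\le1$, and for $\mathcal K_k$ if and only if $k\le1$.
\end{theorem}

\begin{theorem}\label{thm:all}
Let $k\ge2$ and $\mathcal C\in\{\mathcal T_k,\mathcal K_k\}$. For all $n,d\ge1$,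
\[
g\bigl(\lfloor \tfrac{n+2}3\rfloor,\lceil d/2\rceil\bigr)\le s_{\mathcal C}(n,d)\le s_{\mathrm{all}}(n,d)\le d\cdot g\bigl(n,\lceil d/2\rceil\bigr).
\]
If $d=d(n)$ and $d(n)/\log n\to\infty$, then $s_{\mathcal C}(n,d)$ is not bounded by any polynomial in $n$ and $d$. If $d\le c\log n$ and $n\ge2$, then $s_{\mathrm{all}}(n,d)\le 8d\,n^{2+c/2}$.
\end{theorem}

Both directions rest on one object. Deleting the highest priorities of a graph $X$, splitting what remains into strongly connected components, and repeating inside each component yields an ordered tree, the \emph{component tree} of $X$. For the lower bound we build, for every tree $T$, a graph of width two with at most $3|T|-2$ vertices whose presence in $X$ forces $T$ into the component tree of $X$ (Sections~\ref{sec:hard}--\ref{sec:lower}). For the upper bound, an embedding of the component tree of $G$ in a universal tree gives a homomorphism from $G$ into a graph built on that tree (Section~\ref{sec:upper}). Before that, Section~\ref{sec:one} treats width one, and Section~\ref{sec:three} shows by hand, with three priorities, what changes at width two.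

\section{Closed walks, components, gluing and node maps}\label{sec:tools}

A \emph{closed walk} is a sequence $v_0\to v_1\to\dots\to v_t=v_0$ with $t\ge1$. Every lower bound below comes from the following observation.

\begin{lemma}\label{lem:closed}
If $X$ satisfies parity, then no closed walk of $X$ has odd maximal priority.
\end{lemma}

\begin{proof}
Repeating the closed walk forever gives an infinite path on which the largest priority occurring infinitely often is the maximal priority of the walk.
\end{proof}

\subsection*{Components}
A graph is strongly connected if for any two vertices $u,v$ there is a walk, possibly of length $0$, from $u$ to $v$; a single vertex is strongly connected. The \emph{components} of a graph are its strongly connected components, viewed as induced subgraphs. They satisfy parity if the graph does. An enumeration $C_1,\dots,C_s$ of the components is \emph{topological} if an edge from $C_j$ to $C_i$ exists only when $i\le j$. Such an enumeration exists because contracting the components leaves no cycle between distinct components, and the index is nonincreasing along every walk. A homomorphism sends walks to walks, so it sends a strongly connected graph into a single component.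

\subsection*{Gluing}
An undirected cycle $c_1c_2\cdots c_t$ with $t\ge3$ has tree width at most $2$. Take the bags $\{c_1,c_j,c_{j+1}\}$ for $2\le j<t$, arranged in a path. The edge $c_jc_{j+1}$ lies in the bag of index $j$, the edges $c_1c_2$ and $c_tc_1$ lie in the first and the last bag, the vertex $c_1$ is in all bags, and every other vertex is in one bag or in two consecutive ones. Next, if two graphs of tree width at most $2$ share exactly one vertex $r$, their union has tree width at most $2$: join a node whose bag contains $r$ in the first decomposition to such a node in the second. The result is a tree, the nodes containing $r$ remain connected, and every other vertex occurs on one side only.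

\subsection*{Node maps}
A node of depth $j$ of an ordered tree is described by the sequence $(i_1,\dots,i_j)$ of the positions of the children taken on the way from the root, and its ancestors (among which we count the node itself) are the prefixes. Nodes of equal depth are ordered lexicographically. For nodes $x,y$ of equal depth with ancestors $x',y'$ of equal depth,
\begin{equation}\label{eq:prefix}
x\ge y\ \Longrightarrow\ x'\ge y',\qquad\qquad x'>y'\ \Longrightarrow\ x>y .
\end{equation}
Unfolding the recursive definition, $T\hookrightarrow T'$ holds if and only if there is a \emph{node map}: a map $\iota$ from the nodes of $T$ to those of $T'$ that sends the root to the root and sends the children of each node $z$ to children of $\iota(z)$ in strictly increasing order. A node map preserves depth and commutes with taking the ancestor at a given depth. It is strictly increasing at each depth: if $x>y$, then $x$ and $y$ lie below distinct children $x'>y'$ of their deepest common ancestor, so $\iota(x')>\iota(y')$, and $\iota(x)>\iota(y)$ by \eqref{eq:prefix}.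

\section{Width at most one}\label{sec:one}

In a forest the only cycles are loops and pairs of opposite edges. Inside a component, parity is then a condition on single edges, and a universal graph needs only a counter for the components and one vertex per priority for each value of the counter.

\begin{proof}[Proof of Theorem~\ref{thm:small}]
\emph{The class $\mathcal K_1$.} Adding edges requires two distinct labels, so graphs in $\mathcal K_1$ have no edges. The graph with $d$ isolated vertices, one of each priority, has no infinite path and receives every edgeless graph. Conversely, the single vertex of priority $p$ satisfies parity and must be mapped to a vertex of priority $p$. So $s_{\mathcal K_1}(n,d)=d$.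

\emph{Upper bound for $\mathcal T_1$.} Let $\mathcal U$ have vertex set $[1,n]\times[1,d]$, priorities $\pi(i,p)=p$, and an edge $(i,p)\to(j,q)$ if and only if $i>j$, or $i=j$ and $\max(p,q)$ is even.

The graph $\mathcal U$ satisfies parity. Along an infinite path the first coordinate is nonincreasing, hence eventually constant. Let $M$ be the largest priority occurring infinitely often. Beyond some point the first coordinate is constant and all priorities are at most $M$. Take an occurrence of $M$ beyond that point, followed by a priority $q\le M$. The edge exists only if $\max(M,q)=M$ is even.

Let $G\in\mathcal T_1$ have at most $n$ vertices and satisfy $\mathrm{Parity}_d$. Let $C_1,\dots,C_s$ be a topological enumeration of its components, so $s\le n$, and map $v\in C_i$ to $(i,\pi(v))$. An edge between different components goes from a larger index to a smaller one and is preserved. Let $u\to v$ be an edge inside a component; we need $\max(\pi(u),\pi(v))$ to be even. If $u=v$, this is Lemma~\ref{lem:closed} for the loop. If $u\ne v$, there is a directed path without repeated vertices from $v$ to $u$. In the underlying forest the only such path between $u$ and $v$ is the edge $\{u,v\}$, so $v\to u$ is an edge,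 and Lemma~\ref{lem:closed} applies to $u\to v\to u$. This is the only place where the forest hypothesis is used.

\emph{Lower bound for $\mathcal T_1$.} Let $\mathcal U$ be universal for $\mathcal T_1$ and let $p\le d$ be odd. The directed path on $n$ vertices of priority $p$ lies in $\mathcal T_1$ and has no infinite path, so it has a homomorphism into $\mathcal U$. If two of its vertices had the same image, the segment between them would map to a closed walk with all priorities equal to $p$, contrary to Lemma~\ref{lem:closed}. So $\mathcal U$ has at least $n$ vertices of each of the $\lceil d/2\rceil$ odd priorities.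

The inequality $s_{\mathcal T_0}\le s_{\mathcal T_1}$ is \eqref{eq:monotone}. The bounds above give the ``if'' parts of the last sentence of the theorem; the ``only if'' parts are Theorem~\ref{thm:main}, whose proof does not use the present theorem.
\end{proof}

\section{Three priorities and tree width two}\label{sec:three}

For $d=3$, forests have universal graphs of size $3n$. We show directly that tree width two needs order $n\ln n$ vertices; the general proof iterates this argument.

For $m,\delta\ge1$, let $N_{m,\delta}$ consist of directed cycles $Z_1,\dots,Z_m$, where $Z_i$ has one vertex $e_i$ of priority $2$ and $\delta$ vertices of priority $1$, together with vertices $o_1,\dots,o_{m-1}$ of priority $3$ and edges $e_{i+1}\to o_i\to e_i$. It has $m(\delta+2)-1$ vertices. It lies in $\mathcal T_2$, being obtained from a path by gluing cycles (single edges if $\delta=1$) at single vertices. It satisfies parity: an infinite path passes each $o_i$ at most once, so it eventually turns around one cycle, where the maximum is $2$.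

Let $\mathcal U$ be $(n,\mathrm{Parity}_3)$-universal for $\mathcal T_2$, with $n\ge3$. Fix $\delta\in[1,n-2]$, put $m=\lfloor n/(\delta+2)\rfloor$, and let $\phi\colon N_{m,\delta}\to\mathcal U$ be a homomorphism. Three things are forced.
\begin{itemize}
\item \emph{The even vertex holds a block together.} The cycle $Z_i$ is strongly connected, so it is mapped into one component of $\mathcal U$.
\item \emph{Inside a block, odd vertices stay apart.} The $\delta$ vertices of priority $1$ of $Z_i$ form a directed path, so their images are distinct, as in Section~\ref{sec:one}.
\item \emph{The larger odd vertices keep the blocks apart.} If $Z_i$ and $Z_j$ with $i>j$ were mapped into the same component, the walk from $\phi(e_i)$ to $\phi(e_j)$ through $\phi(o_{i-1})$ could be completed to a closed walk, and its maximal priority would be $3$.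
\end{itemize}
So at least $\lfloor n/(\delta+2)\rfloor$ components of $\mathcal U$ have at least $\delta$ vertices of priority $1$. If $a(C)$ is the number of vertices of priority $1$ in the component $C$, then
\[
|\mathcal U|\ \ge\ \sum_C a(C)=\sum_{\delta\ge1}\bigl|\{C: a(C)\ge\delta\}\bigr|\ \ge\ \sum_{j=3}^{n}\Bigl\lfloor\frac nj\Bigr\rfloor\ \ge\ n\Bigl(\sum_{j=1}^n\frac1j-\frac32\Bigr)-n\ \ge\ n\Bigl(\ln n-\frac52\Bigr).
\]
The graph $\mathcal U$ must accommodate few large blocks, many small blocks, and all shapes in between. In a forest that satisfies parity the first two points cannot be combined: every edge inside a component is paired with its opposite, so two vertices of priority $1$ in a component are never adjacent. A long cycle removes this obstruction. To iterate, we close the whole chain $N_{m,\delta}$ into a cycle through a vertex of priority $4$, use the result as a block, and allow the blocks of a chain to differ. The shape of such a nesting is an ordered tree.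

\section{Graphs that encode ordered trees}\label{sec:hard}

To every ordered tree $T$ of height $p$ we attach an open chain $H_T$ and a closed block $G_T\supseteq H_T$. There are two versions with the same vertices and priorities: a sparse \emph{cactus version}, made of cycles glued at single vertices, for tree width, and a dense \emph{cograph version} for clique width. In the cactus version $G_T$ has a distinguished vertex $r(G_T)$, its root, at which it is glued.

\begin{definition}\label{def:hard}
Let $T$ be an ordered tree of height $p$.
\begin{itemize}
\item If $p=0$, then $G_T=H_T$ is one vertex of priority $1$ with no edge, and $r(G_T)$ is this vertex.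
\item If $p\ge1$ and $T=(T_1)$, then $G_T=H_T=G_{T_1}$ and $r(G_T)=r(G_{T_1})$.
\item If $p\ge1$ and $T=(T_1,\dots,T_m)$ with $m\ge2$, then $H_T$ consists of disjoint copies of $G_{T_1},\dots,G_{T_m}$ and new vertices $o_1,\dots,o_{m-1}$ of priority $2p-1$, which we regard as \emph{items} listed in the order
\[
G_{T_m},\ o_{m-1},\ G_{T_{m-1}},\ o_{m-2},\ \dots,\ o_1,\ G_{T_1},
\]
and $G_T$ is $H_T$ with one new vertex $e$ of priority $2p$. The new edges are as follows.
\begin{itemize}
\item[] \emph{Cactus version.} In $H_T$: $r(G_{T_{i+1}})\to o_i\to r(G_{T_i})$ for $1\le i<m$. In $G_T$, moreover: $r(G_{T_1})\to e\to r(G_{T_m})$. Put $r(G_T)=e$.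
\item[] \emph{Cograph version.} In $H_T$: all edges from every vertex of an item to every vertex of a later item. In $G_T$, moreover: edges in both directions between $e$ and every vertex of $H_T$.
\end{itemize}
\end{itemize}
\end{definition}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95,>=stealth,
 v/.style={circle,draw,minimum size=5.5mm,inner sep=0pt,font=\small},
 w/.style={circle,draw,fill=black!15,minimum size=5.5mm,inner sep=0pt,font=\small},
 t/.style={circle,fill,inner sep=1.4pt}]
\node[t] (a) at (0,1) {};
\node[t] (b) at (-0.7,0) {}; \node[t] (c) at (0.7,0) {};
\node[t] (b1) at (-1.05,-1) {}; \node[t] (b2) at (-0.35,-1) {};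
\node[t] (c1) at (0.35,-1) {}; \node[t] (c2) at (1.05,-1) {};
\draw (a)--(b) (a)--(c) (b)--(b1) (b)--(b2) (c)--(c1) (c)--(c2);
\node at (-0.7,-1.5) {$T_1$}; \node at (0.7,-1.5) {$T_2$};
\node[v] (e) at (6,1) {4}; \node[v] (o) at (6,-1) {3};
\node[v] (r2) at (5,0) {2}; \node[v] (r1) at (7,0) {2};
\node[w] (x1) at (4,1) {1}; \node[v] (x2) at (3,0) {1}; \node[w] (x3) at (4,-1) {1};
\node[w] (y1) at (8,-1) {1}; \node[v] (y2) at (9,0) {1}; \node[w] (y3) at (8,1) {1};
\draw[->] (r2)--(o); \draw[->] (o)--(r1); \draw[->] (r1)--(e); \draw[->] (e)--(r2);
\draw[->] (r2)--(x1); \draw[->] (x1)--(x2); \draw[->] (x2)--(x3); \draw[->] (x3)--(r2);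
\draw[->] (r1)--(y1); \draw[->] (y1)--(y2); \draw[->] (y2)--(y3); \draw[->] (y3)--(r1);
\node at (4,0) {$G_{T_2}$}; \node at (8,0) {$G_{T_1}$};
\end{tikzpicture}
\caption{An ordered tree $T=(T_1,T_2)$ of height $2$ with four leaves, and the cactus version of the graph $G_T$, with the priorities written in the vertices. The shaded vertices come from the leaves of $T$. Deleting the vertex of priority $4$ gives $H_T$.}\label{fig:cactus}
\end{figure}

Figure~\ref{fig:cactus} shows an example. The vertices $o_i$ separate consecutive blocks, and the vertex $e$ makes the chain strongly connected at the price of a larger, even priority. A node with a single child costs no vertex, which keeps the size independent of the height. We keep $H_T$ beside $G_T$ because at the top level no closing vertex is needed; this is why the height $\lceil d/2\rceil$ is reached also for odd $d$.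

\begin{lemma}\label{lem:props}
Let $T$ be an ordered tree of height $p$. In both versions:
\begin{itemize}
\item[(P1)] $G_T$ has priorities at most $\max(1,2p)$, and if $p\ge1$ then $H_T$ has priorities at most $2p-1$;
\item[(P2)] $G_T$ is strongly connected;
\item[(P3)] $G_T$ and $H_T$ satisfy parity;
\item[(P4)] if $T=(T_1,\dots,T_m)$ and $1\le i<m$, there are edges $x\to o_i\to y$ in $H_T$ with $x\in G_{T_{i+1}}$ and $y\in G_{T_i}$;
\item[(P5)] $G_T$ has at most $3|T|-2$ vertices.
\end{itemize}
Moreover:
\begin{itemize}
\item[(P6)] in the cactus version $G_T$ and $H_T$ have tree width at most $2$, and in the cograph version they have clique width at most $2$.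
\end{itemize}
\end{lemma}

\begin{proof}
Properties (P1), (P2), (P3) and (P6) are proved by induction on $p$. They hold for a single vertex of priority $1$ without edges. Let $p\ge1$ and $T=(T_1,\dots,T_m)$.

(P1) The graphs $G_{T_i}$ have priorities at most $\max(1,2p-2)\le2p-1$, and the $o_i$ have priority $2p-1$. This bounds $H_T$, and $G_T$ has at most one further vertex, of priority $2p$.

For $m=1$, properties (P2), (P3) and (P6) are inherited from $G_{T_1}$. Let $m\ge2$.

(P2) In the cactus version, the directed cycle $e\to r(G_{T_m})\to o_{m-1}\to\dots\to o_1\to r(G_{T_1})\to e$ contains all new vertices and meets each of the strongly connected graphs $G_{T_i}$. In the cograph version, every vertex has edges to and from $e$.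

(P3) It suffices to treat $G_T$, since $H_T$ is a subgraph. On an infinite path that visits $e$ infinitely often, the largest priority occurring infinitely often is $2p$, by (P1). Any other infinite path eventually stays in $H_T$. Every edge of $H_T$ lies inside some $G_{T_i}$ or leads to a later item, so the path eventually stays in one item. This item is not an $o_i$, which has no loop, so it is some $G_{T_i}$, and induction applies.

(P6) In the cactus version, the underlying graph of $G_T$ is obtained from the cycle of length $2m\ge4$ displayed in (P2) by gluing $G_{T_1},\dots,G_{T_m}$ one after the other, each at the single vertex $r(G_{T_i})$. By Section~\ref{sec:tools} its tree width is at most $2$, and $H_T$ is a subgraph.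

In the cograph version we cannot pass to subgraphs, so we prove for both $G_T$ and $H_T$ that they are \emph{good}: they can be built with labels $1,2$ so that at the end all vertices have label $1$. A single vertex is good. Let $A$ and $B$ be good. Relabel $1$ to $2$ in $B$, take the disjoint union with $A$, add all edges from label $1$ to label $2$, and relabel $2$ to $1$. The result $A\Rightarrow B$, with all edges from $A$ to $B$, is good. Adding also the edges from label $2$ to label $1$ before the last relabeling shows that the join $A\Leftrightarrow B$ in both directions is good. Now
\[
H_T=G_{T_m}\Rightarrow\bigl(o_{m-1}\Rightarrow(\cdots\Rightarrow(o_1\Rightarrow G_{T_1})\cdots)\bigr),\qquad G_T=H_T\Leftrightarrow e .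
\]

(P4) Take $x=r(G_{T_{i+1}})$ and $y=r(G_{T_i})$ in the cactus version, and any $x\in G_{T_{i+1}}$, $y\in G_{T_i}$ in the cograph version.

(P5) Each leaf of $T$ contributes one vertex, and each node with $m\ge2$ children contributes $(m-1)+1$ vertices. Counting the nodes other than the root through their parents gives $\sum(m-1)=|T|-1$, the sum ranging over all nodes that are not leaves. In particular at most $|T|-1$ nodes have two or more children. The total is at most $|T|+(|T|-1)+(|T|-1)$.
\end{proof}

The graph of Figure~\ref{fig:cactus} has $10=3\cdot4-2$ vertices, so (P5) can be attained.

\section{The component tree}\label{sec:component}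

We know nothing about a universal graph except that it satisfies parity and receives homomorphisms, and these may identify many vertices. We therefore need a tree that is defined from an arbitrary graph and in which the blocks and separators of Section~\ref{sec:hard} leave a trace. For a graph $X$ and $h\ge1$, let $X^{<2h}$ be the subgraph induced by the vertices of priority at most $2h-1$. Fix, for every graph, a topological enumeration of its components.

\begin{definition}\label{def:tau}
Let $X$ be a nonempty graph. The \emph{component tree} $\tau_h(X)$ is the ordered tree of height $h$ defined as follows. The tree $\tau_0(X)$ is a single node. For $h\ge1$, let $C_1,\dots,C_s$ be the topological enumeration of the components of $X^{<2h}$. If $s=0$, then $\tau_h(X)$ is the tree of height $h$ with one leaf. Otherwise $\tau_h(X)=(\tau_{h-1}(C_1),\dots,\tau_{h-1}(C_s))$.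
\end{definition}

The components are disjoint and nonempty, so induction on $h$ gives
\begin{equation}\label{eq:leaves}
|\tau_h(X)|\le|X| .
\end{equation}
In Section~\ref{sec:three}, the children of the root of $\tau_2(\mathcal U)$ are the components $C$ of $\mathcal U$. By Lemma~\ref{lem:closed} the components of $C^{<2}$ are single vertices, so the child $C$ has $\max(1,a(C))$ leaves.

\begin{lemma}\label{lem:embed}
Let $X$ satisfy parity and let $T$ be an ordered tree of height $h$. If there is a homomorphism $\phi\colon H_T\to X$, in either version, then $T\hookrightarrow\tau_h(X)$.
\end{lemma}

\begin{proof}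
Induction on $h$, for all $X$. The graph $X$ is nonempty because $H_T$ is, and for $h=0$ there is nothing more to prove. Let $h\ge1$ and $T=(T_1,\dots,T_m)$. By (P1), $\phi$ maps $H_T$ into $X^{<2h}$. So $s\ge1$ in Definition~\ref{def:tau}, and $\tau_h(X)=(\tau_{h-1}(C_1),\dots,\tau_{h-1}(C_s))$. By (P2), $\phi$ maps $G_{T_i}$ into a single component $C_{c(i)}$. The restriction of $\phi$ to $H_{T_i}\subseteq G_{T_i}$ is a homomorphism into $C_{c(i)}$, which satisfies parity, so $T_i\hookrightarrow\tau_{h-1}(C_{c(i)})$ by induction.

It remains to show that $c(1)<\dots<c(m)$. Let $1\le i<m$ and take $x\to o_i\to y$ as in (P4). The walk $\phi(x)\to\phi(o_i)\to\phi(y)$ in $X^{<2h}$ leads from $C_{c(i+1)}$ to $C_{c(i)}$, so $c(i)\le c(i+1)$. Suppose $c(i)=c(i+1)$. Then there is a walk from $\phi(y)$ to $\phi(x)$ inside this component, and together the two walks form a closed walk in $X^{<2h}$ through $\phi(o_i)$. All its priorities are at most $2h-1$ and $\phi(o_i)$ has priority $2h-1$, contrary to Lemma~\ref{lem:closed}.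
\end{proof}

The hypothesis that $X$ satisfies parity serves only to make the inequalities $c(i)\le c(i+1)$ strict. Without it the lemma fails: if $X$ has one vertex of each priority and all edges, every $\tau_h(X)$ has a single leaf.

\section{The lower bound}\label{sec:lower}

By Lemma~\ref{lem:embed}, a graph that satisfies parity and receives all $H_T$ with $|T|\le\ell$ has a universal component tree. It remains to see that universal trees are large. The proof repeats, at the lowest level of the tree, the count of Section~\ref{sec:three}.

\begin{lemma}[Czerwi\'nski, Daviaud, Fijalkow, Jurdzi\'nski, Lazi\'c and Parys~\cite{CDFJLP}]\label{lem:glower}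
For $\ell,h\ge1$,
\[
g(\ell,h)\ge\binom{\lfloor\log\ell\rfloor+h-1}{\lfloor\log\ell\rfloor}.
\]
\end{lemma}

\begin{proof}
Since $g$ is nondecreasing in $\ell$, we may assume $\ell=2^L$. We use induction on $h$, for all $L\ge0$. For $h=1$, $g(\ell,1)=\ell\ge1=\binom LL$. Let $h\ge2$ and let $S$ be $(\ell,h)$-universal. For $1\le\delta\le\ell$, let $S_\delta$ consist of the nodes of $S$ at depth $h-1$ with at least $\delta$ children, together with their ancestors.

We claim that $S_\delta$ is an $(\lfloor\ell/\delta\rfloor,h-1)$-universal tree. Let $T$ have height $h-1$ and at most $\lfloor\ell/\delta\rfloor$ leaves, and attach $\delta$ children to each leaf of $T$. The new tree has height $h$ and at most $\ell$ leaves, so it has a node map $\iota$ into $S$. A leaf $z$ of $T$ now has $\delta$ children, which go to distinct children of $\iota(z)$, so $\iota(z)\in S_\delta$. Every node of $T$ is an ancestor of a leaf of $T$, so its image is in $S_\delta$ too. Thus $S_\delta$ is nonempty, hence an ordered tree of height $h-1$, and $\iota$ restricts to a node map from $T$ to $S_\delta$.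

A node of depth $h-1$ with $a$ children is a leaf of $S_\delta$ for at most $a$ values of $\delta$. Hence $|S|\ge\sum_{\delta=1}^\ell|S_\delta|$. We keep only the terms $\delta=2^j$, for which $\ell/\delta$ is again a power of two, and apply the induction hypothesis:
\[
|S|\ \ge\ \sum_{j=0}^{L}g(2^{L-j},h-1)\ \ge\ \sum_{i=0}^L\binom{i+h-2}{i}=\binom{L+h-1}{L}.
\]
The last equality follows from Pascal's rule by induction on $L$.
\end{proof}

Two elementary estimates turn this into superpolynomial growth. For integers $a\ge b\ge1$ and for every polynomial $p$ in two variables,
\begin{equation}\label{eq:estimates}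
\binom ab=\prod_{i=0}^{b-1}\frac{a-i}{b-i}\ge\Bigl(\frac ab\Bigr)^b,\qquad\qquad p(n,d)\le C\,(nd)^K\quad(n,d\ge1),
\end{equation}
where $K$ is the degree of $p$ and $C$ is the sum of the absolute values of its coefficients.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Note that $\ell,h\ge1$, that $3\ell-2\le n$ and that $2h-1\le d$. Let $\mathcal U$ be $(n,\mathrm{Parity}_d)$-universal for $\mathcal T_k$, respectively $\mathcal K_k$. Let $T$ be an ordered tree of height $h$ with at most $\ell$ leaves, and take $H_T$ in the cactus, respectively cograph, version. It has priorities in $[1,2h-1]\subseteq[1,d]$ by (P1), satisfies $\mathrm{Parity}_d$ by (P3), has at most $3\ell-2\le n$ vertices by (P5), and lies in $\mathcal T_2\subseteq\mathcal T_k$, respectively $\mathcal K_2\subseteq\mathcal K_k$, by (P6). So there is a homomorphism $H_T\to\mathcal U$, and $T\hookrightarrow\tau_h(\mathcal U)$ by Lemma~\ref{lem:embed}. Since $T$ was arbitrary, $\tau_h(\mathcal U)$ is $(\ell,h)$-universal, and \eqref{eq:leaves} gives $|\mathcal U|\ge g(\ell,h)$. Lemma~\ref{lem:glower} gives the binomial bound.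

For $n=3\cdot2^L$ and $d=2L^2+2$ with $L\ge1$ we have $\ell=2^L$ and $h=L^2+1$, so by \eqref{eq:estimates} the size is at least
\[
\binom{L^2+L}{L}\ge\Bigl(\frac{L^2+L}{L}\Bigr)^L=(L+1)^L .
\]
On the other hand $d\le4L^2\le4\cdot4^L$, so $nd\le12\cdot8^L$, and a polynomial satisfies $p(n,d)\le C\cdot12^K\cdot(8^K)^L$. This is smaller than $(L+1)^L$ for large $L$.
\end{proof}

\begin{remark}
The hypothesis $k\ge2$ enters only through (P6). The bound $s_{\mathcal C}(n,d)\ge g(\ell,h)$ holds, with the same proof, for every class $\mathcal C$ that contains all graphs $H_T$ in one of the two versions.
\end{remark}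

\section{The upper bound and the dependence on the number of priorities}\label{sec:upper}

\subsection*{From a universal tree to a universal graph}
We now reverse the construction. A leaf of a tree of height $h$ records a position at each of $h$ levels, one level for each odd priority $2h-1,2h-3,\dots,1$ from the root down. Along an edge whose larger priority is $M$, the levels of the odd priorities below $M$ may change freely. The remaining levels, read lexicographically, must not increase, and must decrease if $M$ is odd.

For a leaf $x$ of a tree of height $h$ and $M\in[1,2h]$, let $x|_M$ be the ancestor of $x$ at depth $h-\lfloor M/2\rfloor$. Thus $x|_1=x$, the node $x|_{2h-1}$ is a child of the root, and $x|_{2h}$ is the root. For leaves $x,y$ we say that $x$ \emph{$M$-dominates} $y$ if $x|_M\ge y|_M$, with strict inequality when $M$ is odd. Let $S$ be a tree of height $h=\lceil d/2\rceil$, so that $d\le2h$. Let $\mathcal U_S$ be the graph with vertices $(x,p)$, where $x$ is a leaf of $S$ and $p\in[1,d]$, with priorities $\pi(x,p)=p$, and with an edge $(x,p)\to(y,q)$ if and only if $x$ $\max(p,q)$-dominates $y$. For $d=2$, the leaves are linearly ordered, $(x,1)\to(y,1)$ is an edge when $x>y$, and all edges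 with an end of priority $2$ are present.

\begin{lemma}\label{lem:USparity}
The graph $\mathcal U_S$ satisfies $\mathrm{Parity}_d$.
\end{lemma}

\begin{proof}
Suppose that on an infinite path $(x_i,p_i)_{i\ge0}$ the largest priority $M$ occurring infinitely often is odd. For all large $i$ we have $M_i=\max(p_i,p_{i+1})\le M$. The edge gives $x_i|_{M_i}\ge x_{i+1}|_{M_i}$, and $x_i|_M$, $x_{i+1}|_M$ are ancestors of these two nodes, so $x_i|_M\ge x_{i+1}|_M$ by \eqref{eq:prefix}. For the infinitely many large $i$ with $p_i=M$ we have $M_i=M$, and the inequality is strict. This is impossible in a finite ordered set.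
\end{proof}

To map a graph into $\mathcal U_S$, we first place its vertices on the leaves of its own component tree. For a nonempty graph $X$, define $\lambda^X_h$ from the vertices of $X$ to the leaves of $\tau_h(X)$. For $h=0$ there is one leaf. For $h\ge1$, a vertex $v$ of the component $C_i$ of $X^{<2h}$ is sent to the leaf $\lambda^{C_i}_{h-1}(v)$ of the $i$-th subtree, and the vertices of priority at least $2h$ are sent to the first leaf. The last choice is arbitrary, as these vertices will be compared only at the root.

\begin{lemma}\label{lem:lambda}
Let $X$ be a nonempty graph that satisfies parity, let $h\ge0$, and let $u\to v$ be an edge of $X$ with $M=\max(\pi(u),\pi(v))\le2h$. Then $\lambda^X_h(u)$ $M$-dominates $\lambda^X_h(v)$.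
\end{lemma}

\begin{proof}
Induction on $h$, for all $X$. For $h=0$ no edge satisfies the hypothesis. Let $h\ge1$. If $M=2h$, both nodes to be compared are the root, and $M$ is even. Let $M\le2h-1$, with $u\in C_i$ and $v\in C_j$. Then $j\le i$.

If $j<i$, the ancestor of $\lambda^X_h(u)$ at depth $1$ is larger than that of $\lambda^X_h(v)$. The comparison takes place at depth $h-\lfloor M/2\rfloor\ge1$, so it is strict by \eqref{eq:prefix}.

If $j=i$, the edge $u\to v$ and a walk from $v$ to $u$ in $C_i$ form a closed walk with priorities at most $2h-1$. By Lemma~\ref{lem:closed} no vertex on it has priority $2h-1$, so $M\le2(h-1)$. By induction $\lambda^{C_i}_{h-1}(u)$ $M$-dominates $\lambda^{C_i}_{h-1}(v)$ in $\tau_{h-1}(C_i)$. Depth $(h-1)-\lfloor M/2\rfloor$ in the $i$-th subtree is depth $h-\lfloor M/2\rfloor$ in $\tau_h(X)$, and the order is the same, so this is the required comparison.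
\end{proof}

\begin{proposition}\label{prop:upper}
For all $n,d\ge1$, $s_{\mathrm{all}}(n,d)\le d\cdot g(n,\lceil d/2\rceil)$.
\end{proposition}

\begin{proof}
Let $h=\lceil d/2\rceil$ and let $S$ be an $(n,h)$-universal tree with $g(n,h)$ leaves. Then $\mathcal U_S$ has $d\cdot g(n,h)$ vertices and satisfies $\mathrm{Parity}_d$. Let $G$ satisfy $\mathrm{Parity}_d$ and have at most $n$ vertices; the empty graph needs no argument, so let $G$ be nonempty. By \eqref{eq:leaves}, $\tau_h(G)$ has at most $n$ leaves, so it has a node map $\iota$ into $S$. Since $\iota$ commutes with taking ancestors and is strictly increasing at each depth, it preserves $M$-domination. Every edge of $G$ has $M\le d\le2h$, so by Lemma~\ref{lem:lambda} the map $v\mapsto(\iota(\lambda^G_h(v)),\pi(v))$ is a homomorphism $G\to\mathcal U_S$.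
\end{proof}

\subsection*{Small universal trees}
The tree $(1,3,1)$ of Section~\ref{sec:intro} suggests how to beat $\ell^h$. Among the children of the root of a tree with at most $n$ leaves there is a median one, and the children on either side of it carry at most $n/2$ leaves in total. The following argument follows Jurdzi\'nski and Lazi\'c. Put $g(0,h)=0$.

\begin{lemma}\label{lem:gupper}
For $n,h\ge1$ we have $g(n,h)\le2g(\lfloor n/2\rfloor,h)+g(n,h-1)$. For all $n,h,s\ge0$ with $n<2^s$ we have $g(n,h)\le2^s\binom{s+h}{h}$.
\end{lemma}

\begin{proof}
Let $A=(A_1,\dots,A_a)$ be an $(\lfloor n/2\rfloor,h)$-universal tree with the least number of leaves, read as the empty sequence if $n=1$, and let $B$ be an $(n,h-1)$-universal tree with the least number of leaves. Put $S=(A_1,\dots,A_a,B,A_1,\dots,A_a)$. Given $T=(T_1,\dots,T_m)$ of height $h$ with $|T|\le n$, let $i$ be least with $|T_1|+\dots+|T_i|>|T|/2$. Each of the sequences $(T_1,\dots,T_{i-1})$ and $(T_{i+1},\dots,T_m)$ has at most $|T|/2$ leaves in total, hence at most $\lfloor n/2\rfloor$, so it is empty or embeds in $A$. Embedding the first in the left copy of $A$, the tree $T_i$ in $B$, and the second in the right copy gives $T\hookrightarrow S$. This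 proves the recurrence.

The second bound is proved by induction on $s+h$. If $n=0$, which includes the case $s=0$, the left side is $0$. If $h=0$, the left side is at most $1$. Otherwise $n,s,h\ge1$ and $\lfloor n/2\rfloor<2^{s-1}$, so
\[
g(n,h)\le2\cdot2^{s-1}\binom{s-1+h}{h}+2^s\binom{s+h-1}{h-1}=2^s\binom{s+h}{h}.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:all}]
The three inequalities are Theorem~\ref{thm:main}, the implication \eqref{eq:monotone} and Proposition~\ref{prop:upper}. Let $h=\lceil d/2\rceil$.

\emph{The case $d/\log n\to\infty$.} Put $\ell=\lfloor(n+2)/3\rfloor$ and $L=\lfloor\log\ell\rfloor$. Then $n\le3\ell\le6\cdot2^L$, so $L\to\infty$ as $n\to\infty$. For $L\ge1$ put $x=h/L$; since $h\ge d/2$ and $L\le\log n$, also $x\to\infty$. By Theorem~\ref{thm:main} and \eqref{eq:estimates},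
\[
\log s_{\mathcal C}(n,d)\ \ge\ L\log\frac{L+h-1}{L}\ \ge\ L\log x .
\]
Since $d\le2h=2xL$ and $\log L\le L$,
\[
\log(nd)\ \le\ \log 6+L+\log(2xL)\ \le\ 2L+\log x+4 .
\]
Therefore, for $x>1$,
\[
\frac{\log(nd)}{\log s_{\mathcal C}(n,d)}\ \le\ \frac{2}{\log x}+\frac1L+\frac{4}{L\log x}\ \longrightarrow\ 0 .
\]
A bound $s_{\mathcal C}(n,d)\le C(nd)^K$ would keep this ratio bounded away from $0$, since $nd\to\infty$. By \eqref{eq:estimates}, no polynomial bounds $s_{\mathcal C}(n,d)$.

\emph{The case $d\le c\log n$, $n\ge2$.} Put $s=\lfloor\log n\rfloor+1$, so that $n<2^s\le2n$. Also $h\le\frac c2\log n+1$, so $2^h\le2n^{c/2}$. Lemma~\ref{lem:gupper} and $\binom{s+h}{h}\le2^{s+h}$ give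
\[
g(n,h)\le2^s\cdot2^s\cdot2^h\le2n\cdot2n\cdot2n^{c/2}=8n^{2+c/2},
\]
and Proposition~\ref{prop:upper} gives $s_{\mathrm{all}}(n,d)\le8d\,n^{2+c/2}$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CFGO}
Thomas Colcombet, Nathana\"el Fijalkow, Pawe{\l} Gawrychowski and Pierre Ohlmann,
\emph{The Theory of Universal Graphs for Infinite Duration Games},
arXiv:2104.05262 (2021).

\bibitem{CDFJLP}
Czerwi\'nski, Daviaud, Fijalkow, Jurdzi\'nski, Lazi\'c and Parys,
SODA 2019.

\end{thebibliography}
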